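\title{Finite lattices of bounded semi-algebraic convex sets:\\ a six-element obstruction}

\begin{abstract}
Let $\overline{\mathbf K}(\mathbb Q^n)$ be the lattice of bounded subsets of $\mathbb Q^n$ defined by finitely many weak and strict linear inequalities. We show that a finite sublattice with at least two elements that does not contain the empty set has a homomorphism onto the two-element lattice. Consequently the six-element lattice obtained from the diamond $M_3$ by adding a new least element embeds into no $\overline{\mathbf K}(\mathbb Q^n)$, whereas every lattice with at most five elements embeds into one of them. We also determine which finite modular lattices embed.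
\end{abstract}

\section{The question and the results}\label{sec:intro}

A subset $X$ of $\mathbb Q^n$ is \emph{convex} if $tx+(1-t)y\in X$ whenever $x,y\in X$ and $t\in\mathbb Q$, $0\le t\le 1$. A convex subset of $\mathbb Q^n$ is \emph{semi-algebraic} if it is the solution set in $\mathbb Q^n$ of a finite system of linear inequalities with rational coefficients, where both $\le$ and $<$ are allowed; equivalently, it is a finite intersection of open or closed affine half-spaces. The empty set is included. A set is \emph{bounded} if it lies in $[-M,M]^n$ for some $M\in\mathbb Q$. The bounded semi-algebraic convex subsets of $\mathbb Q^n$, ordered by inclusion, form a lattice $\overline{\mathbf K}(\mathbb Q^n)$. A map $\varphi$ between lattices is a \emph{homomorphism} if $\varphi(x\wedge y)=\varphi(x)\wedge\varphi(y)$ and $\varphi(x\vee y)=\varphi(x)\vee\varphi(y)$ for all $x,y$, and an \emph{embedding} if it is also one-to-one. The following question is posed in the paper of Wehrung and Semenova~\cite{WS}.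

\begin{quote}
\emph{Can every finite lattice be embedded into $\overline{\mathbf K}(\mathbb Q^n)$ for some natural number $n$?}
\end{quote}

An embedding is a picture of an abstract lattice: each element is drawn as a convex set given by finitely many rational data, a meet is drawn as an intersection, and a join as the smallest admissible set containing both sets. To say which lattices have such a picture we fix some names. For $k\ge3$, the lattice $M_k$ consists of a least element $0$, a greatest element $\top$, and pairwise incomparable elements $a_1,\dots,a_k$; the lattice $M_3$ is the \emph{diamond}. The \emph{pentagon} $N_5$ consists of a chain $0<a<b<1$ and an element $c$ with $0<c<1$ that is incomparable with $a$ and $b$. We write $\mathbf 2=\{0,1\}$ for the two-element lattice, $\mathbf 2^r$ for the lattice of subsets of $\{1,\dots,r\}$, and $\mathbf 1\oplus M_3$ for the six-element lattice obtained from $M_3$ by adding a new least element. In a lattice $L$ with least element $0_L$ and greatest element $1_L$, an \emph{atom} is a minimal element of $L\setminus\{0_L\}$, and $[a,b]=\{x: a\le x\le b\}$.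

If only weak inequalities were allowed, the members would be polytopes, and then already the diamond has no picture: the vertices of the top polytope are forced into the bottom one (Example~\ref{ex:polytopes}). A strict inequality deletes a face, for instance a vertex, and this seems to remove the obstruction: three open triangles inside a larger open triangle form a diamond (Figure~\ref{fig:diamond}). In Section~\ref{sec:small} we draw all finite distributive lattices, the pentagon and all $M_k$, hence every lattice with at most five elements. Since the dimension $n$ is free, one would guess that the answer is yes. It is no. Strict inequalities can make sets disjoint although their closures touch, and for the problem at hand this is their only power: among sets that have a common point, the vertex obstruction returns.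

A lattice is \emph{simple} if every homomorphism from it to any lattice is constant or one-to-one.

\begin{theorem}\label{thm:A}
Let $S$ be a finite sublattice of $\overline{\mathbf K}(\mathbb Q^n)$ with $|S|\ge2$ and $\varnothing\notin S$. Then there is a surjective lattice homomorphism $S\to\mathbf 2$. Hence a finite simple sublattice with at least three elements has $\varnothing$ as its least element.
\end{theorem}

\begin{corollary}\label{cor:answer}
If a finite lattice $L$ has a sublattice isomorphic to $M_3$ whose least element is not $0_L$, then $L$ embeds into no $\overline{\mathbf K}(\mathbb Q^n)$. In particular $\mathbf 1\oplus M_3$ does not embed, and the answer to the question is no. This is optimal in size: every lattice with at most five elements embeds into some $\overline{\mathbf K}(\mathbb Q^n)$.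
\end{corollary}

A lattice is \emph{distributive} if $x\wedge(y\vee z)=(x\wedge y)\vee(x\wedge z)$ for all $x,y,z$ (equivalently, the identity with $\wedge$ and $\vee$ exchanged holds), and \emph{modular} if $x\vee(y\wedge z)=(x\vee y)\wedge z$ whenever $x\le z$. For modular lattices the obstruction of Corollary~\ref{cor:answer} is the only one.

\begin{theorem}\label{thm:B}
For a finite modular lattice $L$ the following are equivalent:
\begin{enumerate}
\item[(1)] $L$ embeds into $\overline{\mathbf K}(\mathbb Q^n)$ for some $n$;
\item[(2)] every sublattice of $L$ isomorphic to $M_3$ has least element $0_L$;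
\item[(3)] the interval $[a,1_L]$ is distributive for every $a\in L\setminus\{0_L\}$;
\item[(4)] $L$ is distributive, or for some $k\ge3$ and $r\ge0$, $L$ is isomorphic to a sublattice of $M_k\times\mathbf 2^r$ that contains $(0,\varnothing)$ and has no other element with first coordinate $0$.
\end{enumerate}
\end{theorem}

Condition (2) says that $L$ has no sublattice isomorphic to $\mathbf 1\oplus M_3$: a diamond whose least element is not $0_L$ forms such a sublattice together with $0_L$, and conversely. The condition is not symmetric under reversal of the order. The diamond with a new \emph{greatest} element is the sublattice $(M_3\times\{\varnothing\})\cup\{(\top,\{1\})\}$ of $M_3\times\mathbf 2^1$, so it embeds by (4).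

The proof of Theorem~\ref{thm:A} passes to closures. The closure of a nonempty member is obtained by replacing each $<$ by $\le$, so closure commutes with every nonempty intersection; it also turns joins into convex hulls (Section~\ref{sec:closure}). On a sublattice that avoids $\varnothing$, closure is therefore a homomorphism into the lattice of polytopes. If it is not constant, membership of a suitable vertex in the closure is the required map to $\mathbf 2$; if it is constant, joins are unions and membership of a suitable point does the job (Section~\ref{sec:A}). Theorem~\ref{thm:B} is proved in Sections~\ref{sec:modular} and~\ref{sec:pyramids}, and Section~\ref{sec:hyp} shows that neither boundedness nor the half-space definition can be given up.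

\section{Small lattices of convex sets}\label{sec:small}

\subsection*{Standard facts}
Everything takes place in $\mathbb Q^n$, with the topology induced by $\mathbb R^n$; the closure of $X$ in $\mathbb Q^n$ is $\overline X$. An \emph{affine function} is a function $\mathbb Q^n\to\mathbb Q$ given by a polynomial of degree at most one with rational coefficients. The convex hull $\operatorname{conv}A$ is the set of all convex combinations, with rational coefficients, of points of $A$; it is the smallest convex set containing $A$. A \emph{polytope} is the convex hull of a finite set. A point $v$ of a convex set $P$ is \emph{extreme} if $v=tx+(1-t)y$ with $x,y\in P$ and $0<t<1$ forces $x=y=v$. The Minkowski--Weyl theorem, valid over $\mathbb Q$ \cite[Ch.~7--8]{Schrijver}, states that the polytopes are exactly the bounded solution sets of finite systems of weak inequalities, and that a polytope has finitely many extreme points, its \emph{vertices}, and is their convex hull. For a vector $\lambda$ we write $|\lambda|$ for the sum of its coordinates, and $e_1,e_2,\dots$ for the standard basis vectors.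

From lattice theory we need two textbook facts now and two more in Section~\ref{sec:modular}.
\begin{enumerate}
\item[(L1)] A lattice is distributive if and only if it has no sublattice isomorphic to $M_3$ or $N_5$. A modular lattice that is not distributive has a sublattice isomorphic to $M_3$ (Birkhoff).
\item[(L2)] A finite distributive lattice embeds into some $\mathbf 2^r$ by a map that sends its least element to $\varnothing$ (Birkhoff): number the join-irreducible elements, that is, the elements other than the least one that are not the join of two strictly smaller elements, and send $x$ to the set of those below $x$.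
\end{enumerate}
An order-preserving map preserves the meet and the join of any two comparable elements, so in each embedding below only incomparable pairs need attention.

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] Let $X,Y\in\overline{\mathbf K}(\mathbb Q^n)$. Then $X\wedge Y=X\cap Y$. If $\operatorname{conv}(X\cup Y)$ belongs to $\overline{\mathbf K}(\mathbb Q^n)$, it is the join $X\vee Y$; this is the case when $X$ and $Y$ are polytopes.
\item[(b)] Let $X,Y$ be convex subsets of a polytope $P$ and let $v$ be a vertex of $P$. Then $v\in\operatorname{conv}(X\cup Y)$ if and only if $v\in X\cup Y$.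
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $X\cap Y$ is bounded and is defined by the union of the two systems. Every member of $\overline{\mathbf K}(\mathbb Q^n)$ containing $X\cup Y$ is convex, so it contains $\operatorname{conv}(X\cup Y)$. If $X$ and $Y$ are polytopes, then $\operatorname{conv}(X\cup Y)$ is the convex hull of the union of their vertex sets, hence a polytope, hence a member.

(b) Let $v\in\operatorname{conv}(X\cup Y)$. If $X$ or $Y$ is empty, the hull equals $X\cup Y$. Otherwise, collect the points of $X$ and the remaining points, which lie in $Y$, in a convex combination representing $v$; this gives $v=tx+(1-t)y$ with $x\in X$, $y\in Y$, $0\le t\le1$. If $t\in\{0,1\}$ then $v\in\{x,y\}$, and if $0<t<1$ then $v=x=y$ because $v$ is extreme in $P$.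
\end{proof}

\subsection*{Distributive lattices and the pentagon}

\begin{example}\label{ex:distributive}
For $A\subseteq\{1,\dots,r\}$ let
\[
\Delta(A)=\operatorname{conv}\{e_l:l\in A\}=\{\tau\in\mathbb Q^r:\ \tau\ge0,\ |\tau|=1,\ \tau_l=0\text{ for }l\notin A\}.
\]
The second description gives $\Delta(A)\cap\Delta(B)=\Delta(A\cap B)$, and it shows that $e_l\in\Delta(A)$ if and only if $l\in A$. The first gives $\operatorname{conv}(\Delta(A)\cup\Delta(B))=\Delta(A\cup B)$. By Lemma~\ref{lem:basic}(a), $\Delta$ embeds $\mathbf 2^r$ into $\overline{\mathbf K}(\mathbb Q^r)$, and by (L2) every finite distributive lattice embeds.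
\end{example}

\begin{example}\label{ex:pentagon}
In $\overline{\mathbf K}(\mathbb Q)$ the sets $\varnothing$, $\{0\}\subset[0,\frac12]$, $\{1\}$ and $[0,1]$ form a pentagon: $\{1\}$ is disjoint from $\{0\}$ and from $[0,\frac12]$, and its convex hull with either of them is $[0,1]$.
\end{example}

\subsection*{The diamond}

\begin{example}\label{ex:polytopes}
No five polytopes form a diamond. Suppose that $D\subsetneq X_1,X_2,X_3\subsetneq T$ are polytopes with $X_i\cap X_j=D$ and $\operatorname{conv}(X_i\cup X_j)=T$ for $i\ne j$. By Lemma~\ref{lem:basic}(b), a vertex $v$ of $T$ lies in $X_i\cup X_j$ for each pair $i\neq j$. So $v$ is missing from at most one of the three sets, it lies in two of them, and therefore in $D$. Thus $D$ contains all vertices of $T$, and $D=T$, which is absurd.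
\end{example}

To save the diamond, the atoms must reach toward the vertices of the top without containing them. We divide an open simplex according to which coordinate is smallest. Fix $k\ge3$ and consider the sets of linear forms in $\lambda\in\mathbb Q^k$
\[
G(\top)=\{\lambda_1,\dots,\lambda_k\},\qquad G(a_i)=G(\top)\cup\{\lambda_j-\lambda_i:\ j\ne i\}.
\]
For $m\in M_k\setminus\{0\}$ put
\begin{gather*}
C(m)=\{\lambda:\ g(\lambda)>0\text{ for all }g\in G(m)\},\qquad \overline C(m)=\{\lambda:\ g(\lambda)\ge0\text{ for all }g\in G(m)\},\\
U(m)=\{\lambda\in C(m):\ |\lambda|=1\}.
\end{gather*}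
So $C(\top)$ consists of the positive vectors and $C(a_i)$ of the positive vectors whose $i$-th coordinate is strictly smallest. The sets $C(m)$ and $\overline C(m)$ are closed under multiplication by positive scalars, $C(a_i)\subseteq C(\top)$, $\overline C(a_i)\subseteq\overline C(\top)$, and $C(a_i)\cap C(a_j)=\varnothing$ for $i\ne j$, since $\lambda_i<\lambda_j$ and $\lambda_j<\lambda_i$ exclude each other.

For $k=3$ let $c=(\frac13,\frac13,\frac13)$. When $|\lambda|=1$, the identity
\[
\lambda=3\lambda_1c+(\lambda_2-\lambda_1)e_2+(\lambda_3-\lambda_1)e_3
\]
has coefficients of sum $1$, and they are all positive exactly when $\lambda\in U(a_1)$. So $U(a_1)$ is the triangle with vertices $c,e_2,e_3$ without its sides; see Figure~\ref{fig:diamond}.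

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=4.6]
\coordinate (A) at (0,0);
\coordinate (B) at (1,0);
\coordinate (C) at (0.5,0.866);
\coordinate (O) at (0.5,0.289);
\fill[gray!30] (B)--(C)--(O)--cycle;
\fill[gray!15] (A)--(C)--(O)--cycle;
\fill[gray!45] (A)--(B)--(O)--cycle;
\draw[dashed] (A)--(B)--(C)--cycle (A)--(O)--(B) (O)--(C);
\node[below left] at (A) {$e_1$};
\node[below right] at (B) {$e_2$};
\node[above] at (C) {$e_3$};
\node at (0.65,0.38) {$U(a_1)$};
\node at (0.35,0.38) {$U(a_2)$};
\node at (0.5,0.1) {$U(a_3)$};
\end{tikzpicture}
\caption{A diamond of convex sets in the plane $\lambda_1+\lambda_2+\lambda_3=1$. The three shaded triangles are taken without their dashed sides, so they are pairwise disjoint, and the convex hull of any two of them is the large triangle without its sides.}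
\label{fig:diamond}
\end{figure}

\begin{lemma}\label{lem:segment}
Let $i\ne j$ and $\lambda\in C(\top)$. Then $\lambda$ is a convex combination of points $\mu\in C(a_i)$ and $\nu\in C(a_j)$ with $|\mu|=|\nu|=|\lambda|$.
\end{lemma}

\begin{proof}
Move from $\lambda$ parallel to $d=e_j-e_i$, which keeps the coordinate sum fixed, until the $i$-th coordinate is almost $0$, and in the opposite direction until the $j$-th coordinate is almost $0$. Precisely, choose a rational $\varepsilon$ with $0<\varepsilon<\min_l\lambda_l$, put $\alpha=\lambda_i-\varepsilon>0$ and $\beta=\lambda_j-\varepsilon>0$, and let $\mu=\lambda+\alpha d$, $\nu=\lambda-\beta d$. Then $\mu_i=\varepsilon$, $\mu_j=\lambda_j+\alpha>\varepsilon$, and $\mu_l=\lambda_l>\varepsilon$ for $l\ne i,j$, so $\mu\in C(a_i)$. Likewise $\nu_j=\varepsilon$, $\nu_i=\lambda_i+\beta>\varepsilon$, and $\nu_l=\lambda_l>\varepsilon$, so $\nu\in C(a_j)$. Finally $\lambda=(\beta\mu+\alpha\nu)/(\alpha+\beta)$.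
\end{proof}

\begin{proposition}\label{prop:Mk}
For $k\ge3$, the map $0\mapsto\varnothing$, $m\mapsto U(m)$ $(m\neq 0)$ embeds $M_k$ into $\overline{\mathbf K}(\mathbb Q^k)$. Moreover $\operatorname{conv}(U(m)\cup U(m'))=U(m\vee m')$ for $m,m'\ne0$.
\end{proposition}

\begin{proof}
Each $U(m)$ lies in $[0,1]^k$ and is defined by strict inequalities and the equation $|\lambda|=1$, which is a pair of weak inequalities. The set $U(a_i)$ contains the vector with $i$-th coordinate $\frac1{2k-1}$ and all other coordinates $\frac2{2k-1}$; the sets $U(a_i)$ are pairwise disjoint subsets of $U(\top)$; and $(\frac1k,\dots,\frac1k)$ lies in $U(\top)$ but in no $U(a_i)$. So the map is one-to-one, preserves order, and preserves the meets $a_i\wedge a_j=0$. By Lemma~\ref{lem:segment}, $\operatorname{conv}(U(a_i)\cup U(a_j))=U(\top)$ for $i\ne j$, and this is the join by Lemma~\ref{lem:basic}(a). For comparable $m,m'$ the last claim holds because the larger set is convex.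
\end{proof}

\subsection*{An attempt to draw $\mathbf 1\oplus M_3$}
We need a diamond with nonempty bottom $D$. The natural move is to give the three triangles a common point. Place Figure~\ref{fig:diamond} in $\mathbb Q^3\times\{0\}\subseteq\mathbb Q^4$, let $s=e_4$ be an apex, let $P=\operatorname{conv}\{e_1,e_2,e_3,s\}$, and look for members $X_i\subseteq P$ that contain $s$ and the triangle $U(a_i)$, with all pairwise intersections equal to $D$. The point $e_3$ is a vertex of the triangles $U(a_1)$ and $U(a_2)$, so it lies in $\overline{X_1}$ and in $\overline{X_2}$. By Lemma~\ref{lem:closure}(b) below, a member contains the segment from any of its points to any point of its closure, except possibly that last point. So $X_1$ and $X_2$ both contain the segment from $s$ to $e_3$ up to its endpoint, and $e_3\in\overline D$. By symmetry $e_1,e_2\in\overline D$. The closure $\overline D$ is convex and contains $s$, so $\overline D=P$: the vertex argument of Example~\ref{ex:polytopes} has reappeared at the level of closures, and all the sets have the same closure. For such sets the join is the union, by Lemma~\ref{lem:join}(b) below, and a family of sets closed under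 union and intersection is distributive, so it is not a diamond. The next two sections turn this failure into a proof.

\section{Closures and joins}\label{sec:closure}

\begin{lemma}\label{lem:closure}
Let $X\in\overline{\mathbf K}(\mathbb Q^n)$ be nonempty, say $X=\{f_i\le0\ (i\in I),\ g_j<0\ (j\in J)\}$ with $f_i,g_j$ affine and $I,J$ finite.
\begin{enumerate}
\item[(a)] $\overline X=\{f_i\le0\ (i\in I),\ g_j\le0\ (j\in J)\}$, and $\overline X$ is a polytope.
\item[(b)] If $p\in X$, $q\in\overline X$ and $0<t\le1$, then $tp+(1-t)q\in X$.
\item[(c)] If $Y\in\overline{\mathbf K}(\mathbb Q^n)$ and $X\cap Y\ne\varnothing$, then $\overline{X\cap Y}=\overline X\cap\overline Y$.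
\end{enumerate}
\end{lemma}

\begin{proof}
Let $P$ be the solution set of the weak system in (a), and let $p\in X$, $q\in P$, $0<t\le 1$. Affine functions respect convex combinations, so
\[
f_i(tp+(1-t)q)=tf_i(p)+(1-t)f_i(q)\le0,\qquad g_j(tp+(1-t)q)=tg_j(p)+(1-t)g_j(q)<0,
\]
the latter because $t>0$, $g_j(p)<0$ and $g_j(q)\le0$. Hence $tp+(1-t)q\in X$. Letting $t\to0$ with $p$ fixed shows $q\in\overline X$, so $P\subseteq\overline X$; and $\overline X\subseteq P$ because $P$ is closed and contains $X$. The closure of a bounded set is bounded, so $P$ is a polytope by the Minkowski--Weyl theorem. This proves (a) and (b). For (c), the nonempty set $X\cap Y$ is defined by the union of the two systems, and relaxing the union gives the union of the relaxed systems; apply (a) to $X\cap Y$, $X$ and $Y$.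
\end{proof}

The proof needs a point $p$ to start from. For the empty set the rule in (a) fails: the system $x<0$, $-x<0$ has no solution, but its relaxation has the solution $0$. Accordingly (c) fails for disjoint sets, as $U(a_1)$ and $U(a_2)$ in Figure~\ref{fig:diamond} show.

Part (a) also says what a nonempty member looks like: $X=\{x\in\overline X: g_j(x)<0\ (j\in J)\}$ with $g_j\le0$ on $\overline X$, so $X$ is the polytope $\overline X$ with the faces $\overline X\cap\{g_j=0\}$ deleted. This tells us how to find a join. The convex hull of $X\cup Y$ need not be a member. But the closure of any member containing $X\cup Y$ contains the polytope $Q=\operatorname{conv}(\overline X\cup\overline Y)$, so the candidate is $Q$ with as many faces deleted as possible, namely all those that miss $X\cup Y$. A single strict inequality deletes a given face: if the face is cut out by $h_k=0$ $(k\in E)$, where all $h_k\le0$ on $Q$, use $\sum_{k\in E}h_k<0$.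

\begin{lemma}\label{lem:join}
Let $X,Y\in\overline{\mathbf K}(\mathbb Q^n)$ be nonempty.
\begin{enumerate}
\item[(a)] The join $X\vee Y$ exists, and $\overline{X\vee Y}=\operatorname{conv}(\overline X\cup\overline Y)$.
\item[(b)] If $\overline X=\overline Y$, then $X\vee Y=X\cup Y$.
\end{enumerate}
\end{lemma}

Since joins with $\varnothing$ are trivial, part (a) and Lemma~\ref{lem:basic}(a) confirm that $\overline{\mathbf K}(\mathbb Q^n)$ is a lattice.

\begin{proof}
(a) By Lemmas~\ref{lem:closure}(a) and~\ref{lem:basic}(a), $Q=\operatorname{conv}(\overline X\cup\overline Y)$ is a polytope, say $Q=\{h_k\le0\ (k\in K)\}$ with $K$ finite. For $E\subseteq K$ put $F_E=\{x\in Q: h_k(x)=0\text{ for all }k\in E\}$ and $g_E=\sum_{k\in E}h_k$. On $Q$ the function $g_E$ is a sum of nonpositive terms, so $g_E\le0$ on $Q$ and $F_E=\{x\in Q:g_E(x)=0\}$. Let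
\[
Z=\{x\in Q:\ g_E(x)<0\text{ for all }E\subseteq K\text{ with }F_E\cap(X\cup Y)=\varnothing\}.
\]
Then $Z\in\overline{\mathbf K}(\mathbb Q^n)$, and $Z$ is $Q$ minus the sets $F_E$ that miss $X\cup Y$, so $X\cup Y\subseteq Z$.

Let $Z'\in\overline{\mathbf K}(\mathbb Q^n)$ contain $X\cup Y$. Its closure is convex and contains $\overline X\cup\overline Y$, so $Q\subseteq\overline{Z'}$. Let $z\in Z$; we show $z\in Z'$ by placing $z$ on a segment from a point of $X\cup Y$ to a point of $Q$. Take $E=\{k:h_k(z)=0\}$. Since $z\in F_E$ and $z\in Z$, the set $F_E$ was not deleted, so there is $p\in F_E\cap(X\cup Y)$. For rational $\varepsilon>0$ let $q=z+\varepsilon(z-p)$, so that $h_k(q)=(1+\varepsilon)h_k(z)-\varepsilon h_k(p)$. This is $0$ for $k\in E$, and it is negative for $k\notin E$ and small $\varepsilon$, because then $h_k(z)<0$. So $q\in Q\subseteq\overline{Z'}$ for small $\varepsilon$, while $p\in Z'$ and $z=tp+(1-t)q$ with $t=\varepsilon/(1+\varepsilon)>0$. Lemma~\ref{lem:closure}(b) gives $z\in Z'$. Hence $Z\subseteq Z'$, and $Z=X\vee Y$. Finally $\overline Z\subseteq Q$ because $Q$ is closed, and $Q\subseteq\overline Z$ by the case $Z'=Z$ above.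

(b) Let $P=\overline X=\overline Y$. As noted above, $X=\{x\in P:g_i(x)<0\ (i\in I)\}$ and $Y=\{x\in P:h_j(x)<0\ (j\in J)\}$ with all $g_i,h_j\le0$ on $P$. We claim
\[
X\cup Y=\{x\in P:\ g_i(x)+h_j(x)<0\text{ for all }i\in I,\ j\in J\}.
\]
If $x\in X$, then $g_i(x)<0$ and $h_j(x)\le0$ for all $i,j$; if $x\in Y$, the roles are exchanged. If $x\in P\setminus(X\cup Y)$, then $g_i(x)=0=h_j(x)$ for some $i$ and $j$, and the inequality for this pair fails. So $X\cup Y$ is itself a member, and it is the join.
\end{proof}

\begin{example}\label{ex:bigjoin}
The join can be larger than the convex hull. Let $X=\{(x,0):0<x<1\}$ and $Y=\{(0,1)\}$. Then $Q=\{-x\le0,\ -y\le0,\ x+y-1\le0\}$ is the triangle with vertices $(0,0)$, $(1,0)$, $(0,1)$, and the nonempty sets $F_E$ are $Q$, its sides and its vertices. Only the vertices $(0,0)$ and $(1,0)$ miss $X\cup Y$, so $X\vee Y$ is $Q$ without these two points. It contains $(0,\frac12)$, which is not in $\operatorname{conv}(X\cup Y)$: the only point of the hull with first coordinate $0$ is $(0,1)$.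
\end{example}

\section{Sublattices that avoid the empty set}\label{sec:A}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Being finite, $S$ has a least element $D$ and a greatest element $T$, and $D\ne T$ since $|S|\ge2$. For $X,Y\in S$ the set $X\cap Y$ belongs to $S$, so it is nonempty. Lemmas~\ref{lem:closure}(c) and~\ref{lem:join}(a) give
\begin{equation}\label{eq:hom}
\overline{X\wedge Y}=\overline X\cap\overline Y,\qquad\overline{X\vee Y}=\operatorname{conv}(\overline X\cup\overline Y)\qquad(X,Y\in S).
\end{equation}
A map $\chi\colon S\to\mathbf 2$ is a homomorphism exactly when $\chi(X\wedge Y)=1$ holds if and only if both of $\chi(X),\chi(Y)$ are $1$, and $\chi(X\vee Y)=1$ holds if and only if at least one of them is $1$.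

\emph{Case 1: $\overline D\ne\overline T$.} The polytope $\overline T$ is the convex hull of its vertices and $\overline D\subseteq\overline T$ is convex, so some vertex $v$ of $\overline T$ is not in $\overline D$. Put $\chi(X)=1$ if $v\in\overline X$ and $\chi(X)=0$ otherwise. By \eqref{eq:hom}, $v\in\overline{X\wedge Y}$ if and only if $v\in\overline X$ and $v\in\overline Y$. By \eqref{eq:hom} and Lemma~\ref{lem:basic}(b), applied to the convex subsets $\overline X,\overline Y$ of $\overline T$, we have $v\in\overline{X\vee Y}$ if and only if $v\in\overline X$ or $v\in\overline Y$. So $\chi$ is a homomorphism, with $\chi(D)=0$ and $\chi(T)=1$.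

\emph{Case 2: $\overline D=\overline T$.} Now closures cannot tell the members of $S$ apart: $D\subseteq X\subseteq T$ gives $\overline X=\overline T$ for all $X\in S$. But then joins in $S$ are unions by Lemma~\ref{lem:join}(b), and meets are intersections. Pick $p\in T\setminus D$ and put $\chi(X)=1$ if $p\in X$ and $\chi(X)=0$ otherwise. This is a homomorphism with $\chi(D)=0$ and $\chi(T)=1$.

If $S$ is a finite simple sublattice with $|S|\ge3$, a homomorphism of $S$ onto $\mathbf 2$ would be neither constant nor one-to-one. So $\varnothing\in S$, and $\varnothing$ is the least element of $S$.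
\end{proof}

Finiteness of $S$ was used only to obtain $D$ and $T$; the hypothesis $\varnothing\notin S$ was used to apply Lemmas~\ref{lem:closure} and~\ref{lem:join}, and boundedness to have the vertex $v$.

\begin{lemma}\label{lem:nohom}
For $k\ge3$ there is no homomorphism of $M_k$ onto $\mathbf 2$.
\end{lemma}

\begin{proof}
Such a map $\chi$ preserves order and is onto, so $\chi(0)=0$ and $\chi(\top)=1$. Distinct atoms have meet $0$, so at most one atom has value $1$; they have join $\top$, so at most one atom has value $0$. This leaves room for only two atoms.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]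
Let $\varphi\colon L\to\overline{\mathbf K}(\mathbb Q^n)$ be an embedding and let $S\subseteq L$ be a sublattice isomorphic to $M_3$ with least element $u\ne0_L$. Then $\varphi(u)\supsetneq\varphi(0_L)$, so $\varphi(u)\ne\varnothing$, and $\varphi(S)$ is a sublattice isomorphic to $M_3$ all of whose members contain $\varphi(u)$. By Theorem~\ref{thm:A} it has a homomorphism onto $\mathbf 2$, contrary to Lemma~\ref{lem:nohom}. This applies to $L=\mathbf 1\oplus M_3$.

Now let $|L|\le5$. If $L$ is distributive, it embeds by Example~\ref{ex:distributive}. Otherwise, by (L1) it has a sublattice isomorphic to $M_3$ or $N_5$, which has five elements and so is all of $L$; these lattices embed by Proposition~\ref{prop:Mk} and Example~\ref{ex:pentagon}.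
\end{proof}

By Proposition~\ref{prop:Mk} and Lemma~\ref{lem:nohom}, the hypothesis $\varnothing\notin S$ in Theorem~\ref{thm:A} cannot be dropped; and by Theorem~\ref{thm:A}, every copy of $M_k$ with $k\ge3$ in $\overline{\mathbf K}(\mathbb Q^n)$ has least element $\varnothing$.

\begin{example}\label{ex:further}
The lattice $\mathrm{Eq}(m)$ of partitions of an $m$-element set, ordered by refinement, embeds into no $\overline{\mathbf K}(\mathbb Q^n)$ when $m\ge4$. Indeed, a partition $\pi$ into three blocks is not the least element, and the partitions above $\pi$ are $\pi$, the three partitions obtained by merging two blocks, and the one-block partition; they form a diamond. The same holds for the subspace lattice of a vector space of dimension at least $3$ over a finite field. Take a line $\ell$ in a three-dimensional subspace $W$. The plane $W/\ell$ has at least three lines, which give three planes between $\ell$ and $W$ with pairwise intersection $\ell$ and pairwise sum $W$; together with $0$, $\ell$ and $W$ they form a copy of $\mathbf 1\oplus M_3$.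
\end{example}

\section{Modular lattices whose diamonds lie at the bottom}\label{sec:modular}

In Theorem~\ref{thm:B}, the implication (1)$\Rightarrow$(2) is Corollary~\ref{cor:answer}. For (2)$\Rightarrow$(3), suppose that $a\ne0_L$ and that the modular lattice $[a,1_L]$ is not distributive. By (L1) it contains a diamond, whose least element is at least $a$ and so is not $0_L$; this contradicts (2). In this section we prove (3)$\Rightarrow$(4), which is pure lattice theory. We write $0,1$ for $0_L,1_L$ and use two more textbook facts about a finite modular lattice $L$.
\begin{enumerate}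
\item[(L3)] For all $a,b$, the map $x\mapsto x\vee a$ is an isomorphism $[a\wedge b,b]\to[a,a\vee b]$.
\item[(L4)] Let the \emph{height} $h(x)$ be the greatest length of a chain from $0$ to $x$. Then $h(x\vee y)+h(x\wedge y)=h(x)+h(y)$. Also $x<y$ implies $h(x)<h(y)$, and the atoms are the elements of height $1$.
\end{enumerate}

In a distributive lattice, $x\mapsto(x\wedge w,x\vee w)$ is an embedding into $[0,w]\times[w,1]$ for every $w$: both coordinates are homomorphisms by the two distributive laws, and if $x\wedge w=y\wedge w$ and $x\vee w=y\vee w$, then
\begin{equation}\label{eq:cancel}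
x=x\wedge(y\vee w)=(x\wedge y)\vee(x\wedge w)=(x\wedge y)\vee(y\wedge w)=y\wedge(x\vee w)=y.
\end{equation}
We look for an element $w$ of $L$ that splits $L$ in the same way, with $[0,w]\cong M_k$ absorbing the failure of distributivity and $[w,1]$ distributive by (3). Three elements with a nonzero common lower bound lie in a distributive interval, so we want $w$ to meet every nonzero element nontrivially. The first difficulty is that the diamond provided by (L1) may have atoms of large height, and it has to be shrunk. The model is linear algebra: if $x,y,z$ are pairwise complementary subspaces, then $z$ is the graph of an isomorphism $f\colon x\to y$, and for a line $p\subseteq x$ spanned by $u$, the lines $q=(p+z)\cap y$ and $q'=(p+q)\cap z$ are spanned by $f(u)$ and $u+f(u)$; the three lines lie in one plane.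

\begin{lemma}\label{lem:w}
Let $L$ be a finite modular lattice that satisfies \textup{(3)} and is not distributive. Then there is $w\in L$ with $h(w)=2$ and $[0,w]\cong M_k$ for some $k\ge3$, such that $x\wedge w\ne0$ for all $x\ne0$.
\end{lemma}

\begin{proof}
By (L1), $L$ contains a diamond with middle elements $x,y,z$ and greatest element $w'$. Its least element is $0$, since otherwise it would lie in a distributive interval. By (L4), $h(x)+h(y)=h(x)+h(z)=h(y)+h(z)=h(w')$, so $h(x)=h(y)=h(z)=t$ and $h(w')=2t$ for some $t\ge1$. Take an atom $p\le x$. Since $p\wedge z\le x\wedge z=0$, we have $h(p\vee z)=t+1$, and $(p\vee z)\vee y=p\vee w'=w'$. So $q=(p\vee z)\wedge y$ has height $(t+1)+t-2t=1$. The atoms $p\le x$ and $q\le y$ are distinct because $x\wedge y=0$, so $w=p\vee q$ has height $2$. Since $q\le p\vee z$, we have $w\vee z=p\vee z$, and $q'=w\wedge z$ has height $2+t-(t+1)=1$. The atoms $p,q,q'$ lie below $x,y,z$ respectively, so they are distinct, and they lie below $w$. Every element strictly between $0$ and $w$ has height $1$, so these elements are pairwise incomparable, and there are $k\ge3$ of them. Thus $[0,w]\cong M_k$.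

Every atom $a$ lies below $w$. Otherwise $a\wedge w=0$, and (L3) gives $[a,a\vee w]\cong[0,w]\cong M_k$, so $[a,1]$ is not distributive, contrary to (3). A nonzero $x$ lies above some atom, which then lies below $x\wedge w$.
\end{proof}

\begin{lemma}\label{lem:split}
With $L$ and $w$ as in Lemma~\ref{lem:w}, the map $x\mapsto(x\wedge w,x\vee w)$ is an embedding of $L$ into $[0,w]\times[w,1]$.
\end{lemma}

\begin{proof}
The first coordinate preserves meets and the second preserves joins in any lattice. We must prove
\begin{align}
(x\vee y)\wedge w&=(x\wedge w)\vee(y\wedge w),\label{eq:alpha}\\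
(x\wedge y)\vee w&=(x\vee w)\wedge(y\vee w).\label{eq:beta}
\end{align}
If $x\ne0$ and $x\not\ge w$, then $0<x\wedge w<w$, so $x\wedge w$ is an atom. Both identities are symmetric in $x$ and $y$, so four cases cover everything.

\emph{$x=0$.} Both sides of \eqref{eq:alpha} equal $y\wedge w$, and both sides of \eqref{eq:beta} equal $w$.

\emph{$x\ge w$.} Both sides of \eqref{eq:alpha} equal $w$. Identity \eqref{eq:beta} reads $w\vee(y\wedge x)=(w\vee y)\wedge x$, which is the modular law.

\emph{$x\wedge w=y\wedge w=a$ is an atom.} Then $x,y,w\in[a,1]$, which is distributive by (3).

\emph{$x\wedge w$ and $y\wedge w$ are distinct atoms.} Their join is $w$, so the right side of \eqref{eq:alpha} is $w$, and $x\vee y\ge w$ makes the left side $w$ too. For \eqref{eq:beta} no distributive interval is available, and we count heights. The meet of the two atoms is $x\wedge y\wedge w=0$, so $x\wedge y=0$ by Lemma~\ref{lem:w}; hence the left side of \eqref{eq:beta} is $w$ and $h(x\vee y)=h(x)+h(y)$. Also $h(x\vee w)=h(x)+2-1$, $h(y\vee w)=h(y)+2-1$, and $(x\vee w)\vee(y\vee w)=x\vee y$. Therefore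
\[
h\bigl((x\vee w)\wedge(y\vee w)\bigr)=(h(x)+1)+(h(y)+1)-h(x\vee y)=2 .
\]
This element lies above $w$ and has the height of $w$, so it equals $w$.

For injectivity let $x\wedge w=y\wedge w$ and $x\vee w=y\vee w$. If $x\wedge w=0$, then $x=y=0$ by Lemma~\ref{lem:w}. Otherwise $x,y,w$ lie in the distributive interval $[x\wedge w,1]$, and \eqref{eq:cancel} gives $x=y$.
\end{proof}

\begin{proof}[Proof of \textup{(3)}$\Rightarrow$\textup{(4)}]
Let $L$ satisfy (3) and be nondistributive, and take $w$ as above. The interval $[w,1]$ is distributive by (3), so by (L2) it embeds into some $\mathbf 2^r$ with $w\mapsto\varnothing$. Composing with Lemma~\ref{lem:split} and the isomorphism $[0,w]\cong M_k$, we embed $L$ into $M_k\times\mathbf 2^r$. The element $0$ goes to $(0,\varnothing)$, and by Lemma~\ref{lem:w} no other element has first coordinate $0$.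
\end{proof}

\section{Pyramids over the open simplex}\label{sec:pyramids}

It remains to prove (4)$\Rightarrow$(1). Distributive lattices were embedded in Example~\ref{ex:distributive}, so let $L$ be a sublattice of $M_k\times\mathbf 2^r$ that contains $(0,\varnothing)$ and has no other element with first coordinate $0$. We combine the two pictures of Section~\ref{sec:small} in independent coordinates. Write points of $\mathbb Q^{k+r}$ as $(\lambda,\tau)$ with $\lambda\in\mathbb Q^k$, $\tau\in\mathbb Q^r$, and let
\[
B(m)=\{(\lambda,0):\lambda\in U(m)\}\quad(m\ne0),\qquad s_l=(0,e_l)\quad(1\le l\le r).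
\]
The element $(m,A)$ should be drawn as the join of the base $B(m)$ and the apexes $s_l$, $l\in A$. Example~\ref{ex:bigjoin} warns that this join is not the convex hull: it is the pyramid over the \emph{closed} base, and only boundary points of the base itself are deleted. As in Lemma~\ref{lem:join}, the face where $g(\lambda)=0$ and $\tau=0$ is deleted by the one inequality $g(\lambda)+|\tau|>0$. So we set $\varphi(0,\varnothing)=\varnothing$, and for $m\ne0$ and $A\subseteq\{1,\dots,r\}$ we let $\varphi(m,A)$ be the set of all $(\lambda,\tau)$ with
\[
|\lambda|+|\tau|=1,\quad\tau\ge0,\quad\tau_l=0\ (l\notin A),\quad g(\lambda)\ge0\ \text{ and }\ g(\lambda)+|\tau|>0\ \text{ for all }g\in G(m).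
\]

\begin{lemma}\label{lem:phi}
Let $m\in M_k\setminus\{0\}$ and $A\subseteq\{1,\dots,r\}$.
\begin{enumerate}
\item[(a)] $\varphi(m,A)\in\overline{\mathbf K}(\mathbb Q^{k+r})$, and $(\lambda,\tau)\in\varphi(m,A)$ if and only if $|\lambda|+|\tau|=1$, $\tau\ge0$, $\tau_l=0$ for $l\notin A$, $\lambda\in\overline C(m)$, and $\lambda\in C(m)$ in case $\tau=0$.
\item[(b)] The points of $\varphi(m,A)$ with $\tau=0$ form the set $B(m)$, and $s_l\in\varphi(m,A)$ if and only if $l\in A$.
\item[(c)] Every $Z\in\overline{\mathbf K}(\mathbb Q^{k+r})$ that contains $B(m)$ and the points $s_l$, $l\in A$, contains $\varphi(m,A)$.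
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $G(\top)\subseteq G(m)$, all coordinates are nonnegative with sum $1$, so the set is bounded. When $g(\lambda)\ge0$ and $\tau\ge0$, the inequality $g(\lambda)+|\tau|>0$ holds if and only if $\tau\ne0$ or $g(\lambda)>0$.

(b) Put $\tau=0$, respectively $(\lambda,\tau)=(0,e_l)$, in (a), noting that $0\in\overline C(m)$.

(c) The set $B(m)$ is a nonempty member of $\overline{\mathbf K}(\mathbb Q^{k+r})$, and by Lemma~\ref{lem:closure}(a) its closure is $\{(\lambda,0):\lambda\in\overline C(m),\ |\lambda|=1\}$; this set is contained in $\overline Z$. Let $(\lambda,\tau)\in\varphi(m,A)$. If $\tau=0$, the point lies in $B(m)\subseteq Z$. Otherwise $t=|\tau|$ satisfies $0<t\le1$, and $p=\sum_{l\in A}(\tau_l/t)s_l=(0,\tau/t)$ lies in $Z$ by convexity. If $t=1$, then $|\lambda|=0$ and $\lambda\ge0$ give $\lambda=0$, so $(\lambda,\tau)=p\in Z$. If $t<1$, then $q=(\lambda/(1-t),0)$ has $\lambda/(1-t)\in\overline C(m)$ of coordinate sum $1$, so $q\in\overline Z$, and $(\lambda,\tau)=tp+(1-t)q\in Z$ by Lemma~\ref{lem:closure}(b).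
\end{proof}

\begin{example}\label{ex:seven}
For $k=3$, $r=1$, let $L$ consist of the five pairs $(m,\varnothing)$ together with $(a_1,\{1\})$ and $(\top,\{1\})$. This is a sublattice as in (4): for $j=2,3$ we have $(a_1,\{1\})\wedge(a_j,\varnothing)=(0,\varnothing)$ and $(a_1,\{1\})\vee(a_j,\varnothing)=(\top,\{1\})$, the pair $(a_1,\{1\})$, $(\top,\varnothing)$ has meet $(a_1,\varnothing)$ and join $(\top,\{1\})$, and the other incomparable pairs lie in the diamond. The pairs $(m,\varnothing)$ are drawn as in Figure~\ref{fig:diamond}, and $\varphi(a_1,\{1\})$ is the solid tetrahedron with apex $s_1$ over the triangle $c,e_2,e_3$, with the three sides of this triangle deleted. We cannot add $(a_2,\{1\})$ to $L$, since its meet with $(a_1,\{1\})$ is $(0,\{1\})$; three such tetrahedra are what failed at the end of Section~\ref{sec:small}.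
\end{example}

\begin{proof}[Proof of \textup{(4)}$\Rightarrow$\textup{(1)}]
We show that $\varphi$ embeds $L$ into $\overline{\mathbf K}(\mathbb Q^{k+r})$. By the hypothesis on $L$, it is defined on all of $L$. Since $m\le m'$ implies $C(m)\subseteq C(m')$ and $\overline C(m)\subseteq\overline C(m')$, Lemma~\ref{lem:phi}(a) shows that $\varphi$ preserves order. Meets and joins with the least element $(0,\varnothing)$ are therefore preserved. Let $(m,A),(m',A')\in L$ with $m,m'\ne0$.

\emph{Injectivity.} By Lemma~\ref{lem:phi}(b), the set $\varphi(m,A)$ determines $A$ and $U(m)$, and by Proposition~\ref{prop:Mk} the set $U(m)$ is nonempty and determines $m$.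

\emph{Meets.} If $m\le m'$, then by Lemma~\ref{lem:phi}(a) a point of $\varphi(m,A)\cap\varphi(m',A')$ is described by $|\lambda|+|\tau|=1$, $\tau\ge0$, $\tau_l=0$ for $l\notin A\cap A'$, $\lambda\in\overline C(m)\cap\overline C(m')=\overline C(m)$, and $\lambda\in C(m)\cap C(m')=C(m)$ in case $\tau=0$. This is $\varphi(m,A\cap A')$. The case $m'\le m$ is symmetric. If $m\ne m'$ are atoms, the meet $(0,A\cap A')$ belongs to $L$, so $A\cap A'=\varnothing$; this is the second use of the hypothesis on $L$. A common point of the two sets then has $\tau=0$ and $\lambda\in C(m)\cap C(m')=\varnothing$, so the intersection is $\varnothing=\varphi(0,\varnothing)$.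

\emph{Joins.} The set $\varphi(m\vee m',A\cup A')$ is a member containing $\varphi(m,A)$ and $\varphi(m',A')$. Let $Z$ be any such member. By Lemma~\ref{lem:phi}(b), $Z$ contains $B(m)\cup B(m')$ and the points $s_l$ with $l\in A\cup A'$. Being convex, it contains $B(m\vee m')$ by Proposition~\ref{prop:Mk}. Lemma~\ref{lem:phi}(c) gives $\varphi(m\vee m',A\cup A')\subseteq Z$, so this set is the join.
\end{proof}

This completes the proof of Theorem~\ref{thm:B}.

\section{Boundedness and half-spaces are both needed}\label{sec:hyp}

\begin{remark}[boundedness]\label{rem:bounded}
Among all semi-algebraic convex subsets of $\mathbb Q^2$, bounded or not, the sets $\varnothing$, $\{0\}$, three distinct lines through $0$, and $\mathbb Q^2$ have the meets and joins of $\mathbf 1\oplus M_3$. Two of the lines meet in $\{0\}$. If $u,v$ span them, every point of $\mathbb Q^2$ has the form $\alpha u+\beta v=\frac12(2\alpha u)+\frac12(2\beta v)$, so a convex set containing both lines is $\mathbb Q^2$. The proof of Theorem~\ref{thm:A} breaks in Case~1: for the diamond with $D=\{0\}$ and $T=\mathbb Q^2$ the closures differ, but $\mathbb Q^2$ has no extreme point.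
\end{remark}

\begin{remark}[half-spaces]\label{rem:halfspaces}
In the lattice of \emph{all} convex subsets of $\mathbb Q^3$, where the join is the convex hull, the attempt at the end of Section~\ref{sec:small} succeeds, and with bounded sets. With $k=3$ put
\[
A_i=\{0\}\cup\{\lambda\in C(a_i):|\lambda|<1\}\quad(i=1,2,3),\qquad T=\{0\}\cup\{\lambda\in C(\top):|\lambda|<1\}.
\]
These sets are bounded, and they are convex because the conditions defining the nonzero points are linear inequalities that survive multiplication by $t\in(0,1]$. For $i\ne j$ we have $A_i\cap A_j=\{0\}$, and $\operatorname{conv}(A_i\cup A_j)=T$ by Lemma~\ref{lem:segment}. So $\varnothing$, $\{0\}$, $A_1,A_2,A_3$ and $T$ form a copy of $\mathbf 1\oplus M_3$. The sets $A_i$ are not finite intersections of half-spaces, because they violate Lemma~\ref{lem:closure}(b). For instance, $q=(0,0,\frac12)$ is the limit of the points $(\varepsilon,2\varepsilon,\frac12)\in A_1$ and $0\in A_1$, but the midpoint $(0,0,\frac14)$ is not in $A_1$; the same argument with permuted coordinates applies to $A_2$ and $A_3$. Lemma~\ref{lem:closure}(c) fails as well: $q$ is also the limit of $(2\varepsilon,\varepsilon,\frac12)\in A_2$,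 while $\overline{A_1\cap A_2}=\{0\}$.
\end{remark}

The results of this paper thus answer the question as posed, for $\overline{\mathbf K}(\mathbb Q^n)$. They do not decide the analogous question for the lattice of all convex subsets of $\mathbb Q^n$.

\begin{thebibliography}{9}

\bibitem{Schrijver}
Schrijver, \emph{Theory of Linear and Integer Programming}.

\bibitem{WS}
Friedrich Wehrung and Marina V. Semenova, \emph{Sublattices of lattices of convex subsets of vector spaces}, arXiv:math/0501324 (2005).

\end{thebibliography}
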